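# Cutting an equilateral triangle: convex coverings of closed curves under translations and quarter turns

## Closed curves, quarter turns, coverings and widths

**Definition 1 (the curves).** $S_{\textsf{c}}$ is the set of all closed curves in the plane of length $2$. They are rectifiable, and we parametrize them by arclength $s\in[0,2]$. The parametrization is Lipschitz, so the unit tangent $t(s)$ exists for almost every $s$.

Three members will serve as test objects throughout: the circle of radius $1/\pi$, the boundary of a square of side $\frac12$, and a unit segment run through forth and back, which we call a doubled unit segment.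

**Definition 2 (the group).** $G_4$ is the group generated by all translations of the plane and the rotation by $\pi/2$. Its elements are the translations combined with rotations by $0,\frac\pi2,\pi,\frac{3\pi}2$.

For example, a doubled unit segment of direction $\theta$ can be moved by $G_4$ to a segment of direction $\theta$ or $\theta+\frac\pi2$ anywhere in the plane, and to no other direction modulo $\pi$. A circle does not notice the rotations at all.

**Definition 3 (covering).** A region $K$ is a $G_4$-covering of $S_{\textsf{c}}$ if for every $\gamma\in S_{\textsf{c}}$ there is $g\in G_4$ with $g\gamma\subseteq K$.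

For example, the disk of radius $\frac12$ is a $G_4$-covering, and translations suffice. Pick $p,q$ on $\gamma$ that split it into two arcs of length $1$, and let $m$ be their midpoint. A point $z$ of $\gamma$ lies on one of the arcs, so $|z-p|+|z-q|\le1$ and $|z-m|\le\frac12(|z-p|+|z-q|)\le\frac12$. The area is $\pi/4\approx0.785$. The disk of radius $1/\pi$ is not a covering: its diameter $2/\pi$ is less than $1$, so no unit segment fits.

Two remarks simplify everything. First, being a $G_4$-covering depends only on the congruence class of $K$. If $\sigma$ is an isometry of the plane and $\gamma\in S_{\textsf{c}}$, then $\sigma^{-1}\gamma\in S_{\textsf{c}}$, so $g\sigma^{-1}\gamma\subseteq K$ for some $g\in G_4$, and hence $(\sigma g\sigma^{-1})\gamma\subseteq\sigma K$. Here $\sigma g\sigma^{-1}\in G_4$, because conjugation by an isometry sends translations to translations and turns a rotation by an angle $\omega$ into one by $\pm\omega$. Second, taking the closure of a convex set changes neither convexity nor area and keeps the covering property, so we take all $K$ closed.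

**Definition 4 (support function and width).** For a curve $\gamma$ (or a compact set) and a vector $u$ put $h_\gamma(u)=\max_{p\in\gamma}p\cdot u$. For a unit vector $u$ put $w_\gamma(u)=h_\gamma(u)+h_\gamma(-u)$, the width in direction $u$. We write $w_x,w_y$ for the widths in the directions of the axes.

For a doubled unit segment of direction $\theta$, $w_x=|\cos\theta|$ and $w_y=|\sin\theta|$.

**Definition 5 (tangent average).** For $\gamma\in S_{\textsf{c}}$ and a function $f$ of the tangent, $E[f]=\frac12\int_0^2f(t(s))\,ds$.

The link between the last two definitions is the inequality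
$$w_\gamma(u)\le E|t\cdot u|.\tag{1}$$
To see it, take a point of $\gamma$ where $p\cdot u$ is minimal and one where it is maximal. They cut $\gamma$ into two arcs, and along each arc $p\cdot u$ varies by at least $w_\gamma(u)$. So $\int_0^2|t\cdot u|\,ds\ge2w_\gamma(u)$. For the circle of radius $1/\pi$ both sides equal $2/\pi$. Since $|\cos\varphi|+|\sin\varphi|\le\sqrt2$, adding (1) for the two axes gives
$$w_x+w_y\le\sqrt2.\tag{2}$$

For example, the rectangle with sides $1$ and $1/\sqrt2$ is a $G_4$-covering. By (2) one of the two widths is at most $1/\sqrt2$; a quarter turn, which exchanges $w_x$ and $w_y$, makes it $w_y$; and $w_x\le1$ by (1). Its area is $1/\sqrt2\approx0.707$, already better than the disk.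

**Definition 6 (symmetric test polygons).** Let $P$ be a centrally symmetric convex polygon of perimeter $2$. Its pairs of opposite edges have lengths $a_k$ with $\sum a_k=1$ and unit directions $e_k$. We call the $a_k$ the weights of $P$. The case of one pair is a doubled unit segment.

Going once around $P$, the quantity $p\cdot u$ rises monotonically from its minimum to its maximum and falls back, so (1) is an equality:
$$w_P(u)=\sum_ka_k|e_k\cdot u|,\qquad h_P(u)=\tfrac12w_P(u)\ \text{ if $P$ is centered at }0.\tag{3}$$
For example, an axis-parallel square of side $\frac12$ has weights $\frac12,\frac12$ and $w(u)=\frac12(|\cos\theta|+|\sin\theta|)$ for $u=(\cos\theta,\sin\theta)$. Since $-P$ is a translate of $P$, turning $P$ by $\pi$ achieves nothing new. A covering contains a translate of $P$ or of $P$ turned by $\frac\pi2$, and for a square these two are translates of each other.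

## The equilateral triangle of height $\cos(\pi/12)$ and the claim that it is smallest

Let $\beta=\cos(\pi/12)$, and let $\triangle_\beta$ be the equilateral triangle of height $\beta$; its side is $\frac2{\sqrt3}\cos(\pi/12)$. It is known that $\triangle_\beta$ is a convex $G_4$-covering of $S_{\textsf{c}}$ (we reprove this below). The question, from the paper of Mook Kwon Jung, Sang Duk Yoon, Hee-Kap Ahn and Takeshi Tokuyama, "Universal convex covering problems under translation and discrete rotations", arXiv:2211.14807 (2022), is to prove or disprove: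

*$\triangle_\beta$ is the smallest-area convex $G_4$-covering of $S_{\textsf{c}}$.*

The answer is that the statement is false. Cut off the top of the equilateral triangle of height $1$ at height $1/\sqrt2$. The remaining trapezoid is a convex $G_4$-covering, and its area
$$A_0=\frac{\sqrt2-\frac12}{\sqrt3}\approx0.52782\quad\text{is smaller than}\quad|\triangle_\beta|=\frac{\cos^2(\pi/12)}{\sqrt3}\approx0.53868 .$$
This is Theorem 1. Theorems 2 to 5 tell how far the statement can be saved: it is true among triangles (Theorem 2); the trapezoid is optimal among isosceles triangles and isosceles trapezoids (Theorem 3); a smallest convex covering exists and has area greater than $\frac12$ (Theorem 4); and the trapezoid is not that smallest covering (Theorem 5).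

## Segments, circles and squares inside an equilateral triangle

Let $u_1=(\frac{\sqrt3}2,\frac12)$, $u_2=(-\frac{\sqrt3}2,\frac12)$, $u_3=(0,-1)$; then $u_1+u_2+u_3=0$. For $\eta>0$ let
$$T_\eta=\{p:\ p\cdot u_1\le\eta,\ p\cdot u_2\le0,\ p\cdot u_3\le0\}.$$
The three constraints read $y\le2\eta-\sqrt3x$, $y\le\sqrt3x$, $y\ge0$. So $T_\eta$ is the equilateral triangle of height $\eta$ with base from $(0,0)$ to $(2\eta/\sqrt3,0)$, and its area is $\eta^2/\sqrt3$. We write $\Delta=T_1$, and $T_\beta$ is a copy of $\triangle_\beta$. For a curve put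
$$L(\gamma)=h_\gamma(u_1)+h_\gamma(u_2)+h_\gamma(u_3).$$
Since $\sum u_i=0$, $L$ is translation invariant.

**Lemma A.** A curve $\gamma$ has a translate in $T_\eta$ if and only if $L(\gamma)\le\eta$. In that case there is a translate in $T_\eta$ whose minimal height is $0$ and all of whose points have horizontal distance at least $(\eta-L(\gamma))/\sqrt3$ from both leg lines of $T_\eta$.

*Proof.* If $\gamma+v\subseteq T_\eta$, then $L(\gamma)=L(\gamma+v)\le\eta+0+0$. Conversely, let $L(\gamma)\le\eta$. Translate so that $\min y=0$, that is, $h_\gamma(u_3)=0$; then $L(\gamma)=h_\gamma(u_1)+h_\gamma(u_2)$. After a further translation by $(x,0)$ the slacks in the first two constraints are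
$$\eta-h_\gamma(u_1)-\tfrac{\sqrt3}2x\qquad\text{and}\qquad-h_\gamma(u_2)+\tfrac{\sqrt3}2x .$$
Their sum is $\eta-L(\gamma)\ge0$ for every $x$. Choose $x$ so that both equal $\frac12(\eta-L(\gamma))$. Each slack is a lower bound for the perpendicular distance of the points of $\gamma$ from a leg line. The normals $u_1,u_2$ have horizontal component $\pm\frac{\sqrt3}2$, so horizontal distances are the perpendicular ones divided by $\frac{\sqrt3}2$, hence at least $(\eta-L(\gamma))/\sqrt3$. $\square$

Let $\varphi\in[0,\frac\pi2]$ be the angle between the tangent line and the horizontal, so $|t_x|=\cos\varphi$, $|t_y|=\sin\varphi$. Put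
$$g=\max_i|t\cdot u_i|=\begin{cases}\cos(\varphi-\frac\pi6)&\text{if }\varphi\le\frac\pi3,\\ \sin\varphi&\text{if }\varphi\ge\frac\pi3.\end{cases}\tag{4}$$
The formula holds because $|t\cdot u_3|=\sin\varphi$ and the larger of $|t\cdot u_1|,|t\cdot u_2|$ is $\frac{\sqrt3}2\cos\varphi+\frac12\sin\varphi=\cos(\varphi-\frac\pi6)$. This is at least $\sin\varphi=\cos(\varphi-\frac\pi2)$ exactly for $\varphi\le\frac\pi3$.

**Lemma B.** For $\gamma\in S_{\textsf{c}}$, $\frac12\big(L(\gamma)+L(-\gamma)\big)\le E[g]\le1$. Hence $\min(L(\gamma),L(-\gamma))\le E[g]\le1$. For a symmetric test polygon $P$ whose edge directions make angles $\varphi_k\in[0,\frac\pi2]$ with the horizontal, $L(P)=\sum a_kg(\varphi_k)$.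

*Proof.* Since $\sum_it\cdot u_i=0$, the largest of the numbers $|t\cdot u_i|$ is the sum of the other two, so $\sum_i|t\cdot u_i|=2g$. Because $h_{-\gamma}(u)=h_\gamma(-u)$, inequality (1) gives
$$L(\gamma)+L(-\gamma)=\sum_iw_\gamma(u_i)\le E\sum_i|t\cdot u_i|=2E[g],$$
and $g\le1$. For $P$, (3) gives $L(P)=\frac12\sum_iw_P(u_i)=\frac12\sum_ka_k\sum_i|e_k\cdot u_i|=\sum_ka_kg(\varphi_k)$. $\square$

By Lemmas A and B, $\Delta=T_1$ is a covering that needs only translations and half-turns; its area is $1/\sqrt3\approx0.577$. Now try the simplest curves on $T_\eta$.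

* The circle has $L=3/\pi\approx0.955$, so it needs $\eta\ge3/\pi$.
* The doubled unit segment at angle $\frac\pi{12}$ has $L=g(\frac\pi{12})=\cos\frac\pi{12}=\beta$. Turned by $\frac\pi2$ it makes the angle $\frac{5\pi}{12}$ with the horizontal, and $L=\sin\frac{5\pi}{12}=\beta$ again. So it needs $\eta\ge\beta$.
* The square of side $\frac12$ with edges at angles $\frac\pi{12}$ and $\frac{7\pi}{12}$ (the latter makes the angle $\frac{5\pi}{12}$ with the horizontal) has $L=\frac12\beta+\frac12\beta=\beta$. It also needs $\eta\ge\beta$.

So no equilateral triangle of height less than $\beta$ is a covering. Height $\beta$ suffices.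

**Proposition C.** $T_\beta$ is a $G_4$-covering of $S_{\textsf{c}}$.

*Proof.* Let $r$ be the quarter turn. It replaces $\varphi$ by $\frac\pi2-\varphi$. By Lemma B applied to $\gamma$ and $r\gamma$, the mean of $L(\gamma),L(-\gamma),L(r\gamma),L(-r\gamma)$ is at most $\frac12E[g(\varphi)+g(\frac\pi2-\varphi)]$. If $\varphi\le\frac\pi6$, then $g(\varphi)+g(\frac\pi2-\varphi)=\cos(\varphi-\frac\pi6)+\cos\varphi=2\cos\frac\pi{12}\cos(\varphi-\frac\pi{12})$. If $\frac\pi6\le\varphi\le\frac\pi3$, it is $\cos(\varphi-\frac\pi6)+\cos(\frac\pi3-\varphi)=2\cos\frac\pi{12}\cos(\varphi-\frac\pi4)$. The range $\varphi\ge\frac\pi3$ follows by the symmetry $\varphi\mapsto\frac\pi2-\varphi$. So the mean is at most $\beta$, one of the four rotated curves has $L\le\beta$, and Lemma A puts a translate of it into $T_\beta$. $\square$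

## No tip of $\triangle_\beta$ can be cut off

Suppose we doubt the claim. The first thing to try is to shave $\triangle_\beta$ itself. The tight square above has vertical width only $\frac12(\sin\frac\pi{12}+\cos\frac\pi{12})=\frac{\sqrt6}4\approx0.612$, so it stays far from the top tip. Perhaps the tip can be removed?

It cannot. Let $s<\beta$ and consider $T_\beta\cap\{y\le s\}$. Take a doubled unit segment at an angle $\theta\in(\frac\pi{12},\frac\pi4)$. Its $L$ is $\cos(\theta-\frac\pi6)>\cos\frac\pi{12}=\beta$, so by Lemma A it has no translate in $T_\beta$. It must be turned by $\frac\pi2$, and then its vertical width is $\cos\theta$. As $\theta$ decreases to $\frac\pi{12}$, $\cos\theta$ tends to $\beta$, so for $\theta$ close enough to $\frac\pi{12}$ we have $\cos\theta>s$, and the turned segment does not fit below height $s$. No horizontal cut of $T_\beta$, however small, leaves a covering.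

This shows what is wrong with the attempt. In $\triangle_\beta$ the quarter turn is needed to get $L$ down to $\beta$. Once it has been used for that purpose, it is no longer available to keep the curve low.

## The trapezoid of height $1/\sqrt2$ in the triangle of height $1$

So use the quarter turn for something else. There are two quantities to control, $L$ and $w_y$. A half-turn does not change $w_y$, and by Lemma B a half-turn alone brings $L$ down to $1$. If we pay for the larger triangle $\Delta$ of height $1$, the quarter turn is free, and by (2) it brings $w_y$ down to $1/\sqrt2$. The question is then only whether the cut gains more than the enlargement costs. Let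
$$Z=\Delta\cap\{y\le1/\sqrt2\}.$$
It has base $2/\sqrt3\approx1.155$, top edge $\frac2{\sqrt3}(1-\frac1{\sqrt2})\approx0.338$ and height $1/\sqrt2\approx0.707$.

**Theorem 1.** $Z$ is a convex $G_4$-covering of $S_{\textsf{c}}$, and $|Z|=A_0=\dfrac{\sqrt2-1/2}{\sqrt3}<|\triangle_\beta|$. Hence $\triangle_\beta$ is not the smallest-area convex $G_4$-covering of $S_{\textsf{c}}$.

**Step 1: every curve fits.** Let $\gamma\in S_{\textsf{c}}$. By (2), $\min(w_x,w_y)\le1/\sqrt2$, so after a rotation by $0$ or $\frac\pi2$ we have $w_y\le1/\sqrt2$. By Lemma B, after possibly a further half-turn, $L(\gamma)\le1$; the half-turn preserves $w_y$. By Lemma A with $\eta=1$ a translate of $\gamma$ lies in $\Delta$ with minimal height $0$. Its heights are at most $w_y\le1/\sqrt2$, so it lies in $Z$. All motions used are in $G_4$.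

**Step 2: the areas.** The removed tip is $\Delta$ scaled by $1-\frac1{\sqrt2}$, so
$$|Z|=\tfrac1{\sqrt3}\Big(1-\big(1-\tfrac1{\sqrt2}\big)^2\Big)=\frac{\sqrt2-\frac12}{\sqrt3}=A_0 .$$
Since $\beta^2=\frac12(1+\cos\frac\pi6)=\frac{2+\sqrt3}4$,
$$|Z|<|\triangle_\beta|\iff\sqrt2-\tfrac12<\tfrac{2+\sqrt3}4\iff4\sqrt2<4+\sqrt3\iff32<19+8\sqrt3\iff13<8\sqrt3\iff169<192,$$
and the last inequality is true. $\blacksquare$

## Triangles: squares with a diagonal perpendicular to a side

We have seen that among equilateral triangles $\triangle_\beta$ is best. Now we allow all triangles.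

**Theorem 2.** Every triangle that is a $G_4$-covering has area $\ge|\triangle_\beta|$, with equality only for triangles congruent to $\triangle_\beta$.

Together with Proposition C this says that $\triangle_\beta$ is the unique smallest triangle that is a $G_4$-covering.

Let the triangle have sides $\lambda_i$, opposite angles $\alpha_i$, outward unit normals $\nu_i$ and area $A$. Recall that $\sum\lambda_i\nu_i=0$ (turn the closed edge polygon by a quarter turn), and that $\sum\lambda_ih(\nu_i)=2A$ for the support function $h$ of the triangle: with the origin inside, split the triangle into three from the origin; by $\sum\lambda_i\nu_i=0$ the sum does not depend on the origin.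

**Step 1: what squares force on one side.** A covering triangle contains a translate of every square $P$ of side $\frac12$ in every orientation, because the quarter turn maps $P$ to a translate of itself. If $P+v$ lies in the triangle, then $\sum\lambda_ih_P(\nu_i)=\sum\lambda_ih_{P+v}(\nu_i)\le2A$. Take $P$ centered at $0$ with a diagonal parallel to $\nu_1$. Its vertices are at distance $\frac{\sqrt2}4$ from $0$ along the two diagonals, so for $\nu$ at angle $x$ from that diagonal $h_P(\nu)=\frac{\sqrt2}4\max(|\cos x|,|\sin x|)$. The sides $1$ and $2$ meet at the vertex with angle $\alpha_3$, so $\nu_1$ and $\nu_2$ make the angle $\pi-\alpha_3$; likewise $\nu_1$ and $\nu_3$ make the angle $\pi-\alpha_2$. Using $|\cos x|=1$ for $\nu_1$ and $|\sin x|$ for the other two normals,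
$$2A\ge\tfrac{\sqrt2}4\big(\lambda_1+\lambda_2\sin\alpha_3+\lambda_3\sin\alpha_2\big)=\tfrac{\sqrt2}4\Big(\lambda_1+\frac{4A}{\lambda_1}\Big),$$
because $\lambda_2\sin\alpha_3=\lambda_3\sin\alpha_2=2A/\lambda_1$ is the altitude on side $1$. Multiply by $2\sqrt2$ and argue the same way for the other sides:
$$f(\lambda_i,A):=\lambda_i+4A\Big(\frac1{\lambda_i}-\sqrt2\Big)\le0\qquad(i=1,2,3).\tag{5}$$

**Step 2: $\triangle_\beta$ gives equality in (5).** Put $A_T=|\triangle_\beta|=\beta^2/\sqrt3$ and let $\ell=2\beta/\sqrt3$ be its side. Then $4A_T/\ell=2\beta$, and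
$$f(\ell,A_T)=\frac{2\beta}{\sqrt3}+2\beta-\frac{4\sqrt2\beta^2}{\sqrt3}=\frac{2\beta}{\sqrt3}\big(1+\sqrt3-2\sqrt2\,\beta\big)=0,$$
because $\beta=\frac{\sqrt3+1}{2\sqrt2}$.

**Step 3: if $A\le A_T$, then all $\lambda_i\ge\ell$.** If $\lambda_i<1/\sqrt2$, both terms of $f(\lambda_i,A)$ are positive, against (5). Let $1/\sqrt2\le\lambda_i<\ell$. Then $\frac1{\lambda_i}-\sqrt2\le0$, so $f(\lambda_i,A)\ge f(\lambda_i,A_T)$. The function $\lambda+4A_T/\lambda$ is strictly decreasing on $(0,2\sqrt{A_T})$, and $\ell<2\sqrt{A_T}$ since $\ell^2=\frac43\beta^2<\frac4{\sqrt3}\beta^2=4A_T$. So $f(\lambda_i,A_T)>f(\ell,A_T)=0$, against (5) again.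

**Step 4: triangles that are not obtuse.** Let $A\le A_T$. The largest angle lies in $[\frac\pi3,\frac\pi2]$, where the sine is increasing, and by Step 3 the two sides enclosing it are at least $\ell$. So $A\ge\frac12\ell^2\sin\frac\pi3=\frac{\sqrt3}4\cdot\frac{4\beta^2}3=A_T$. Hence $A=A_T$, the largest angle is $\frac\pi3$ and its two sides equal $\ell$; that is $\triangle_\beta$.

**Step 5: obtuse triangles.** A covering triangle contains a circle of length $2$, hence a disk of radius $1/\pi$, so its inradius $\rho_0$ is at least $1/\pi$. The incircle touches the sides at distance $\rho_0\cot(\alpha_i/2)$ from the vertices, so the semiperimeter is $\rho_0\sum\cot(\alpha_i/2)$ and $A=\rho_0^2\sum\cot(\alpha_i/2)\ge\pi^{-2}\sum\cot(\alpha_i/2)$. Let $\alpha_1>\frac\pi2$ and $x=\frac14(\pi-\alpha_1)\in(0,\frac\pi8)$. Then $\cot(\alpha_1/2)=\cot(\frac\pi2-2x)=\tan2x$, and $\alpha_2/2,\alpha_3/2$ have mean $x$, so convexity of $\cot$ on $(0,\frac\pi2)$ gives $\sum\cot(\alpha_i/2)\ge\tan2x+2\cot x$. The derivative of the right side is $\frac2{\cos^22x}-\frac2{\sin^2x}$, which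 is negative on $(0,\frac\pi8]$: there $\sin x\le\sin\frac\pi8<\cos\frac\pi4\le\cos2x$. So the sum is at least its value at $\frac\pi8$, namely $1+2(1+\sqrt2)>5.82$, and $A>5.82/\pi^2>0.58>A_T$. So no obtuse covering triangle has $A\le A_T$. $\blacksquare$

## Isosceles trapezoids: four families of test polygons

For $0<\tau<\frac\pi2$ and $0<s\le H$ let
$$Z(\tau,H,s)=\{0\le y\le s,\ |x|\le(H-y)\tan\tau\}.$$
Up to congruence these are all isosceles triangles ($s=H$) and all isosceles trapezoids that are not rectangles. For example $Z\cong Z(\frac\pi6,1,\frac1{\sqrt2})$ and $\triangle_\beta\cong Z(\frac\pi6,\beta,\beta)$.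

**Theorem 3.** If $Z(\tau,H,s)$ is a $G_4$-covering, its area is $\ge A_0$, with equality only for $(\tau,H,s)=(\frac\pi6,1,\frac1{\sqrt2})$. Every rectangle that is a $G_4$-covering has area $\ge\frac1{\sqrt2}>A_0$. So $Z$ is the unique smallest $G_4$-covering among all isosceles triangles and isosceles trapezoids, rectangles included.

**Step 1: rectangles.** Let the sides be $p\ge q$. The doubled unit segment parallel to a side must fit parallel to one of the two sides, which forces $p\ge1$. The one at $45^\circ$ to the sides stays at $45^\circ$ when turned and forces $q\ge1/\sqrt2$.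

**Step 2: area and a fit criterion.** Put $t=\tan\tau$ and $c=2H\sin\tau$, so $2Ht=c/\cos\tau$. The area is
$$A=\int_0^s2(H-y)t\,dy=st(2H-s)=s\Big(\frac c{\cos\tau}-st\Big).\tag{6}$$
The function $\sigma\mapsto\sigma t(2H-\sigma)$ is increasing on $[0,H]$, and $s\le H$. So if $0\le\sigma\le s$, then $A\ge\sigma\big(\frac c{\cos\tau}-\sigma t\big)$. We call this *monotonicity*.

Let $n_1=(\cos\tau,\sin\tau)$, $n_2=(-\cos\tau,\sin\tau)$, $n_3=(0,-1)$. Then $n_1+n_2+2\sin\tau\,n_3=0$, and $Z(\tau,H,s)$ lies in $\{p\cdot n_1\le H\sin\tau,\ p\cdot n_2\le H\sin\tau,\ p\cdot n_3\le0\}$ (multiply $|x|\le(H-y)\tan\tau$ by $\cos\tau$). Let $P$ be a symmetric test polygon with weights $a_k$ and edge directions of angle $\varphi_k$, centered at $0$, and suppose that a translate of $P$ lies in $Z(\tau,H,s)$. Then $w_y(P)\le s$. Since translations do not change $h_P(n_1)+h_P(n_2)+2\sin\tau\,h_P(n_3)$, this sum is at most $2H\sin\tau=c$. By (3), and because $e\cdot n_1=\cos(\varphi-\tau)$, $e\cdot n_2=-\cos(\varphi+\tau)$ and $|e\cdot n_3|=|\sin\varphi|$ for $e=(\cos\varphi,\sin\varphi)$,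 this reads
$$\sum_ka_kg_\tau(\varphi_k)\le c,\qquad g_\tau(\varphi)=\max\big(|\cos\varphi|\cos\tau,|\sin\varphi|\sin\tau\big)+\sin\tau|\sin\varphi| .\tag{7}$$
Here we used $\frac12(|a+b|+|a-b|)=\max(|a|,|b|)$ with $a=\cos\varphi\cos\tau$, $b=\sin\varphi\sin\tau$.

From now on $Z(\tau,H,s)$ is a covering, so each $P$ or its quarter turn has a translate in it.

**Step 3: four necessary conditions.** Each comes from test polygons for which we know which way they must lie.

*(N1)* $s\ge\frac1{\sqrt2}$. The doubled unit segment at $45^\circ$ has vertical width $\frac1{\sqrt2}$, turned or not.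

*(N2)* $\dfrac c{\cos\tau}\ge\rho(t):=\frac12\sqrt{(1+2t)^2+t^2}=\frac12\sqrt{1+4t+5t^2}$, and $c\ge\cos(\frac\pi4-\tau)$. Use squares of side $\frac12$ with edge directions $\varphi,\varphi+\frac\pi2$, $\varphi\in[0,\frac\pi2]$. Turning changes nothing, so $c\ge\frac12(g_\tau(\varphi)+g_\tau(\varphi+\frac\pi2))$. Choosing one term in each maximum, $g_\tau(\varphi)\ge\cos\varphi\cos\tau+\sin\varphi\sin\tau$ and $g_\tau(\varphi+\frac\pi2)\ge2\sin\tau\cos\varphi$. Dividing by $\cos\tau$, $\frac c{\cos\tau}\ge\frac12\big((1+2t)\cos\varphi+t\sin\varphi\big)$, and the maximum over $\varphi\in[0,\frac\pi2]$ is $\rho(t)$. For $\varphi=\frac\pi4$ both values of $g_\tau$ are at least $\frac1{\sqrt2}(\cos\tau+\sin\tau)=\cos(\frac\pi4-\tau)$, so $c\ge\cos(\frac\pi4-\tau)$.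

*(N3)* If $s<\cos\tau$, then $c\ge1$. The doubled unit segment at angle $\tau$, turned by $\frac\pi2$, has vertical width $\cos\tau>s$. So it fits unturned, and $c\ge g_\tau(\tau)\ge\cos^2\tau+\sin^2\tau=1$.

*(N4)* If $s<\frac{\sqrt3}2$, then $\dfrac c{\cos\tau}\ge s+2t-\sqrt3\,st$. Take the parallelogram with weight $1-q$ at angle $\frac\pi6$ and weight $q$ at angle $\frac\pi2$, where $\frac{2s}{\sqrt3}<1-q<1$. Turned by $\frac\pi2$ its edges have angles $\frac{2\pi}3$ and $\pi$, and its vertical width is $(1-q)\frac{\sqrt3}2>s$. So it fits unturned. Since $g_\tau(\frac\pi6)\ge\frac{\sqrt3}2\cos\tau+\frac12\sin\tau$ and $g_\tau(\frac\pi2)=2\sin\tau$, dividing (7) by $\cos\tau$ gives $\frac c{\cos\tau}\ge(1-q)(\frac{\sqrt3}2+\frac t2)+2qt$. Let $1-q$ decrease to $\frac{2s}{\sqrt3}$: the right side tends to $s+\frac{st}{\sqrt3}+2t-\frac{4st}{\sqrt3}=s+2t-\sqrt3\,st$.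

One more fact: $\rho$ is convex, being half the length of a vector that is affine in $t$, and $\rho'(t)=\frac{2+5t}{2\sqrt{1+4t+5t^2}}$ gives $\rho'(0)=1$. So for every $\kappa\le1$ the function $\rho(t)-\kappa t$ is nondecreasing on $t\ge0$.

It remains to go through the values of $\tau$ and $s$. Recall $A_0<0.528$.

**Step 4: narrow trapezoids, $\tau<\frac\pi6$.**

(a) Let $s<\cos\tau$. By (N1) and monotonicity with $\sigma=\frac1{\sqrt2}$, and by (N3),
$$A\ge\tfrac1{\sqrt2}\Big(\frac1{\cos\tau}-\frac{\tan\tau}{\sqrt2}\Big).$$
The right side has derivative $\frac1{\sqrt2}\big(\sin\tau-\frac1{\sqrt2}\big)/\cos^2\tau<0$ on $(0,\frac\pi4)$, and at $\frac\pi6$ its value is $\frac1{\sqrt2}\big(\frac2{\sqrt3}-\frac1{\sqrt6}\big)=\frac{\sqrt2}{\sqrt3}-\frac1{2\sqrt3}=A_0$. So $A>A_0$ for $\tau<\frac\pi6$.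

(b) Let $s\ge\cos\tau$. By monotonicity with $\sigma=\cos\tau$ and the second part of (N2),
$$A\ge c-\sin\tau\cos\tau\ge\cos(\tfrac\pi4-\tau)-\tfrac12\sin2\tau=\frac u{\sqrt2}-\frac{u^2-1}2,\qquad u=\cos\tau+\sin\tau .$$
For $0<\tau<\frac\pi6$ we have $u\in(1,\frac{1+\sqrt3}2)$, and the right side has derivative $\frac1{\sqrt2}-u<0$. So it is at least its value at $u=\frac{1+\sqrt3}2$, that is, at $\tau=\frac\pi6$: $A\ge\cos\frac\pi{12}-\frac{\sqrt3}4>0.532>A_0$.

**Step 5: $\tau\ge\frac\pi6$ and $s\ge\frac{\sqrt3}2$.** By monotonicity with $\sigma=\frac{\sqrt3}2$ and (N2), $A\ge\frac{\sqrt3}2\big(\rho(t)-\frac{\sqrt3}2t\big)$, which is nondecreasing in $t\ge\frac1{\sqrt3}$. At $t=\frac1{\sqrt3}$, $\rho^2=\frac14\big(\frac83+\frac4{\sqrt3}\big)=\frac{2+\sqrt3}3=\cos^2\frac\pi{12}/\cos^2\frac\pi6$. So $A\ge\cos\frac\pi{12}-\frac{\sqrt3}4>0.532>A_0$.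

**Step 6: $t\ge0.69$.** By (N1), monotonicity with $\sigma=\frac1{\sqrt2}$, and (N2), $A\ge\frac1{\sqrt2}\big(\rho(t)-\frac t{\sqrt2}\big)\ge\frac1{\sqrt2}\big(\rho(0.69)-\frac{0.69}{\sqrt2}\big)$. Since $\rho(0.69)=\frac12\sqrt{6.1405}\ge1.239$ (note $2.478^2=6.140484$) and $0.69/\sqrt2<0.488$, we get $A\ge\frac1{\sqrt2}\cdot0.751>0.531>A_0$.

**Step 7: the remaining range, $\frac1{\sqrt3}\le t\le0.69$ and $\frac1{\sqrt2}\le s<\frac{\sqrt3}2$.** This is where $Z$ lives. By (6) and (N4),
$$A\ge B(s,t):=s(s+2t-\sqrt3\,st)-s^2t=s^2+2st-(1+\sqrt3)s^2t .$$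
The coefficient of $s^2$ is $1-(1+\sqrt3)t<0$, since $(1+\sqrt3)/\sqrt3>1$. So $B$ is strictly concave in $s$, and on $[\frac1{\sqrt2},\frac{\sqrt3}2]$ it is at least the minimum of its two end values, and strictly greater at interior points. The end values are
$$B(\tfrac1{\sqrt2},t)=\tfrac12+\big(\sqrt2-\tfrac{1+\sqrt3}2\big)t\ \ge\ \tfrac12+\tfrac{\sqrt2}{\sqrt3}-\tfrac{1+\sqrt3}{2\sqrt3}=A_0,$$
$$B(\tfrac{\sqrt3}2,t)=\tfrac34-\tfrac{3-\sqrt3}4t\ \ge\ \tfrac34-0.317\cdot0.69>0.531>A_0 .$$
In the first line the coefficient of $t$ is greater than $0.048$, so equality needs $t=\frac1{\sqrt3}$. Hence $A\ge A_0$.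

**Step 8: equality.** Steps 4 to 6 give strict inequality. In Step 7, $A=A_0$ forces $s=\frac1{\sqrt2}$ by strict concavity, then $t=\frac1{\sqrt3}$, and then equality in (N4): $\frac c{\cos\tau}=\frac1{\sqrt2}+\frac2{\sqrt3}-\frac1{\sqrt2}=\frac2{\sqrt3}$. So $c=1$ and $H=c/(2\sin\frac\pi6)=1$. This set is $Z$, a covering by Theorem 1. $\blacksquare$

## Existence of a smallest covering, and perpendicular unit segments

**Theorem 4.** A smallest-area convex $G_4$-covering exists, and every convex $G_4$-covering has area $>\frac12$.

**Step 1: coverings of bounded area are bounded.** A convex covering $K$ contains a circle of length $2$, hence a disk of radius $1/\pi$; translate $K$ so that it is centered at $0$. If $p\in K$ and $|p|=R$, then $K$ contains the triangle with apex $p$ over the diameter of the disk perpendicular to $p$, of area $\frac12\cdot\frac2\pi\cdot R=R/\pi$. So $R\le\pi|K|$. In particular a closed convex covering of finite area is compact.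

**Step 2: existence.** Let $K_n$ be closed convex coverings whose areas tend to the infimum, which is finite by Theorem 1, translated as in Step 1. They are uniformly bounded, so by Blaschke's selection theorem a subsequence converges in the Hausdorff metric to a compact convex $K$, and the areas converge to $|K|$. To see that $K$ is a covering, let $\gamma\in S_{\textsf{c}}$ and write the motions that place $\gamma$ in $K_n$ as $p\mapsto r_np+v_n$ with $r_n$ one of four rotations. The $v_n$ are bounded, so along a subsequence $r_n=r$ is constant and $v_n\to v$. For $p\in\gamma$ the point $rp+v_n$ lies in $K_n$, so its distance from $K$ tends to $0$, and $rp+v\in K$. Hence $K$ covers $\gamma$, and its area is the infimum.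

**Step 3: two perpendicular unit segments, and area $\ge\frac12$.** Let $K$ be a closed convex covering of finite area, hence compact. Let $D\subset\mathbb R/\pi\mathbb Z$ be the set of directions of unit segments contained in $K$. It is closed, because segments with converging directions have convergent subsequences in the compact set $K$. Since $K$ covers every doubled unit segment, each $\theta$ satisfies $\theta\in D$ or $\theta+\frac\pi2\in D$; that is, $D\cup(D+\frac\pi2)=\mathbb R/\pi\mathbb Z$. Both sets are closed and nonempty and the circle $\mathbb R/\pi\mathbb Z$ is connected, so they intersect. Hence $K$ contains two perpendicular unit segments. After a rotation of $K$ let them be $\mathcal H$, horizontal, and $\mathcal V$, vertical.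

If the line of $\mathcal H$ misses $\mathcal V$, the far end of $\mathcal V$ is at distance $>1$ from that line, and $K$ contains a triangle with base $1$ and height $>1$, so $|K|>\frac12$. Otherwise the line of $\mathcal H$ cuts $\mathcal V$ into parts of lengths $b$ and $1-b$, and the triangles over $\mathcal H$ with apexes at the two ends of $\mathcal V$ lie on opposite sides of the line, with total area $\frac b2+\frac{1-b}2=\frac12$. So $|K|\ge\frac12$ in all cases.

**Step 4: the shape if the area were $\frac12$.** Suppose $|K|=\frac12$. By Step 3 the line of $\mathcal H$ meets $\mathcal V$ and, with the roles exchanged, the line of $\mathcal V$ meets $\mathcal H$. So the segments intersect. Put the intersection point at $0$: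
$$\mathcal H=[(-a,0),(1-a,0)],\qquad\mathcal V=[(0,-b),(0,1-b)],\qquad0\le a,b\le1 .$$
The set $C=\mathrm{conv}(\mathcal H\cup\mathcal V)$ is contained in $K$ and has area $\frac12$. A further point of $K$ outside $C$ would, together with a disk in $C$, span additional area. So $K=C$.

**Step 5: the degenerate case.** Let $a$ or $b$ be in $\{0,1\}$. Then $K$ is a triangle with a base $1$ and corresponding height $1$, where the foot of the height divides the base into $p$ and $1-p$, $0\le p\le1$. Its other two sides sum to $\sqrt{1+p^2}+\sqrt{1+(1-p)^2}\ge2\sqrt{1+\frac14}=\sqrt5$ by convexity. So its perimeter is at least $1+\sqrt5$, and its inradius, $2|K|$ divided by the perimeter, is at most $\frac1{1+\sqrt5}<\frac1\pi$. But $K$ contains a disk of radius $1/\pi$, a contradiction.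

**Step 6: the quadrilateral case.** Let $0<a,b<1$, and choose $0<\kappa\le\min\big\{\frac{1-a}{1-b},\frac ab,\frac{1-b}a,\frac b{1-a}\big\}$. The functional $p\mapsto p\cdot(1,\kappa)$ has at the four corners $(-a,0),(1-a,0),(0,-b),(0,1-b)$ of $K$ the values $-a,\ 1-a,\ -\kappa b,\ \kappa(1-b)$. By the choice of $\kappa$ the largest is $1-a$ and the smallest $-a$, so its range on $K$ has length $1$. The functional $p\mapsto p\cdot(-\kappa,1)$ has the values $\kappa a,\ -\kappa(1-a),\ -b,\ 1-b$; the largest is $1-b$ and the smallest $-b$, and its range also has length $1$. Along a chord of length $\ell$ in direction $(\cos\psi,\sin\psi)$ the first functional changes by $\ell(\cos\psi+\kappa\sin\psi)$; along one in direction $(-\sin\psi,\cos\psi)$ the second changes by $\ell(\kappa\sin\psi+\cos\psi)$. For $0<\psi<2\arctan\kappa$ we have $\cos\psi+\kappa\sin\psi=\sqrt{1+\kappa^2}\cos(\psi-\arctan\kappa)>1$, so all these chords are shorter than $1$. Hence a doubled unit segment of direction $\psi$ fits neither unturned nor turned, a contradiction. So $|K|>\frac12$. $\blacksquare$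

## Shaving the legs of $Z$

In the proof of Theorem 1, which curves use the whole height of $Z$? If $w_y=\frac1{\sqrt2}\le w_x$, then (2) is an equality, so almost all tangents make an angle of $45^\circ$ with the axes. For such tangents $g=\cos(\frac\pi4-\frac\pi6)=\cos\frac\pi{12}<1$, and Lemma A leaves room at both legs. So curves that need the top do not need the legs, and a thin sliver along the upper part of each leg can be removed. We now make this quantitative.

Let $\alpha=\frac\pi{12}$ and $y_*=\frac{\cos\alpha}{\sqrt2}$. Define $d$ on $[0,\frac1{\sqrt2}]$ by $d(y)=0$ for $0\le y\le y_*$ and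
$$d\Big(\frac{\cos\delta}{\sqrt2}\Big)=\frac{1-\cos(\alpha-\delta)}{\sqrt3}\qquad(0\le\delta\le\alpha).$$
Let $K^*$ be the set of points of $Z$ at height $y$ having horizontal distance $\ge d(y)$ from both leg lines. At $y=y_*$ (that is, $\delta=\alpha$) the two definitions agree.

**Theorem 5.** $K^*$ is a proper convex subset of $Z$ and a $G_4$-covering, and
$$|K^*|=A_0-\frac2{\sqrt6}\Big(1-\cos\alpha-\tfrac12\alpha\sin\alpha\Big)\approx0.52766<|Z| .$$

By Theorems 4 and 5 the minimum of the area over all convex $G_4$-coverings lies in $(\frac12,0.5277)$; these notes do not determine it.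

**Step 1: $K^*$ is convex.** For $y_*<y<\frac1{\sqrt2}$, dividing derivatives with respect to $\delta$,
$$d'(y)=\frac{-\sin(\alpha-\delta)/\sqrt3}{-\sin\delta/\sqrt2}=\sqrt{\tfrac23}\;\frac{\sin(\alpha-\delta)}{\sin\delta}\ge0 .$$
This tends to $0$ as $y\downarrow y_*$ and increases as $\delta$ decreases, that is, as $y$ increases. So $d$, which is continuous on $[0,\frac1{\sqrt2}]$, is nondecreasing and convex. In the coordinates of $\Delta$, $K^*$ is given by $0\le y\le\frac1{\sqrt2}$ and $\frac y{\sqrt3}+d(y)\le x\le\frac{2-y}{\sqrt3}-d(y)$. The left bound is convex in $y$ and the right bound concave, so $K^*$ is convex.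

**Step 2: curves of small height.** Let $\gamma\in S_{\textsf{c}}$, and rotate by a multiple of $\frac\pi2$ so that $w:=w_y\le w_x$. Then $w\le\frac1{\sqrt2}$ by (2). If $w\le y_*$, then, as in Theorem 1, after possibly a half-turn a translate of $\gamma$ lies in $\Delta$ at heights between $0$ and $w\le y_*$. There $d=0$, so it lies in $K^*$.

**Step 3: what a large height says about the tangents.** Let $w>y_*$ and write $w=\frac{\cos\delta}{\sqrt2}$ with $0\le\delta<\alpha$. By (1),
$$E\cos(\varphi-\tfrac\pi4)=\tfrac1{\sqrt2}E(\cos\varphi+\sin\varphi)\ge\tfrac1{\sqrt2}(w_x+w_y)\ge\sqrt2\,w=\cos\delta .\tag{8}$$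
So the tangents are on average close to $45^\circ$.

**Step 4: claim, $E[g]\le\cos(\alpha-\delta)$.** If $\delta=0$, then (8) forces $\varphi=\frac\pi4$ almost everywhere, and $g=\cos\frac\pi{12}=\cos\alpha$. Let $\delta>0$ and $\mu=\frac{\sin(\alpha-\delta)}{\sin\delta}>0$. We show the pointwise inequality
$$g(\varphi)+\mu\cos(\varphi-\tfrac\pi4)\le\cos(\alpha-\delta)+\mu\cos\delta\qquad(0\le\varphi\le\tfrac\pi2).\tag{9}$$
Averaging (9) and using (8) then gives $E[g]\le\cos(\alpha-\delta)+\mu\big(\cos\delta-E\cos(\varphi-\frac\pi4)\big)\le\cos(\alpha-\delta)$. The multiplier $\mu$ is chosen so that the left side of (9) is stationary at $\varphi=\frac\pi4-\delta$.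

For $\varphi\le\frac\pi3$ put $\psi=\varphi-(\frac\pi4-\delta)$. Since $\frac\pi4-\frac\pi6=\alpha$, we have $\varphi-\frac\pi6=\psi+\alpha-\delta$ and $\varphi-\frac\pi4=\psi-\delta$. By (4) the left side of (9) is
$$\cos(\psi+\alpha-\delta)+\mu\cos(\psi-\delta)=\cos\psi\,\big(\cos(\alpha-\delta)+\mu\cos\delta\big)+\sin\psi\,\big(-\sin(\alpha-\delta)+\mu\sin\delta\big).$$
The last bracket is $0$ by the choice of $\mu$, the first is positive, and $\cos\psi\le1$. So (9) holds.

For $\varphi\ge\frac\pi3$ we have $g\le1$ and $\varphi-\frac\pi4\in[\alpha,\frac\pi4]$, so the left side of (9) is at most $1+\mu\cos\alpha$. It suffices that $\mu(\cos\delta-\cos\alpha)\ge1-\cos\varepsilon$ with $\varepsilon=\alpha-\delta$. Indeed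
$$\mu(\cos\delta-\cos\alpha)=\frac{2\sin\frac\varepsilon2\cos\frac\varepsilon2}{\sin\delta}\cdot2\sin\frac{\alpha+\delta}2\sin\frac\varepsilon2\ \ge\ 4\sin^2\tfrac\varepsilon2\cos\tfrac\varepsilon2\ \ge\ 2\sin^2\tfrac\varepsilon2=1-\cos\varepsilon .$$
The first inequality holds because $\delta\le\frac{\alpha+\delta}2<\frac\pi2$, the second because $\cos\frac\varepsilon2\ge\frac12$.

**Step 5: curves of large height.** By Lemma B and the claim, after possibly a half-turn, which preserves $w_y$, $L(\gamma)\le\cos(\alpha-\delta)\le1$. Lemma A with $\eta=1$ gives a translate in $\Delta$ with minimal height $0$ whose points have horizontal distance at least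
$$\frac{1-L(\gamma)}{\sqrt3}\ge\frac{1-\cos(\alpha-\delta)}{\sqrt3}=d(w)$$
from both leg lines. Its heights satisfy $0\le y\le w\le\frac1{\sqrt2}$, so it lies in $Z$, and $d(y)\le d(w)$ since $d$ is nondecreasing. Hence it lies in $K^*$.

**Step 6: the area.** At every height the width of $Z$ is at least that of its top edge, $\frac2{\sqrt3}(1-\frac1{\sqrt2})>0.33$, while $d\le d(\frac1{\sqrt2})=\frac{1-\cos\alpha}{\sqrt3}<0.02$. So the pieces removed at the two legs are disjoint. With $y=\frac{\cos\delta}{\sqrt2}$ the removed area is
$$2\int_{y_*}^{1/\sqrt2}d(y)\,dy=\frac2{\sqrt6}\int_0^\alpha\big(1-\cos(\alpha-\delta)\big)\sin\delta\,d\delta .$$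
The integrand is positive for $0<\delta<\alpha$, so the removed area is positive. Moreover $\int_0^\alpha\sin\delta\,d\delta=1-\cos\alpha$, and
$$\int_0^\alpha\cos(\alpha-\delta)\sin\delta\,d\delta=\frac12\int_0^\alpha\big(\sin\alpha+\sin(2\delta-\alpha)\big)d\delta=\tfrac12\alpha\sin\alpha,$$
since the second term is odd about $\delta=\frac\alpha2$. The removed area is therefore $\frac2{\sqrt6}\big(1-\cos\alpha-\frac12\alpha\sin\alpha\big)\approx1.6\cdot10^{-4}$, and $|K^*|\approx0.52782-0.00016=0.52766$. $\blacksquare$
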